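\title{The sum of all multilinear monomials of degree four does not force a monomial to vanish}

\begin{abstract}
Let $t_n$ be the sum of all multilinear monomials of degree $n$ in a commutative nonassociative product, over a field of characteristic zero. We ask whether the identity $t_d=0$ implies that some multilinear monomial vanishes. We construct an explicit commutative algebra, the Grassmann envelope of a five-dimensional superalgebra, that satisfies $t_n=0$ for all $n\ge4$ and on which no multilinear monomial vanishes. Together with a known result for $d=3$, this shows that the implication holds exactly for $d\le3$. The same algebra satisfies an Engel identity, and its finite-dimensional nilpotent subalgebras have unbounded solvability index.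
\end{abstract}

\section{The question and the answer}\label{sec:intro}

Throughout, $F$ is a field of characteristic zero. An \emph{algebra} is a vector space over $F$ with a bilinear product $(a,b)\mapsto ab$. It is \emph{commutative} if $ab=ba$; associativity is not assumed.

A \emph{multilinear monomial} is a bracketed product in which each variable occurs exactly once: a single variable is a monomial of degree $1$, and if $m'$ and $m''$ are monomials in disjoint sets of variables, then $m'm''$ is a monomial whose degree is the sum of their degrees. Monomials that differ only by the order of the two factors in some of the products are regarded as equal. Let $t_n(a_1,\dots,a_n)$ be the sum of all multilinear monomials in $a_1,\dots,a_n$; there are $(2n-3)!!$ of them. A monomial of degree $n\ge2$ factors uniquely as $m'm''$ with $a_1$ occurring in $m'$, so $t_1(a_1)=a_1$ and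
\begin{equation}\label{eq:def}
t_n(a_1,\dots,a_n)=\sum_{\substack{I\sqcup J=\{1,\dots,n\}\\ 1\in I,\ J\neq\emptyset}} t_{|I|}(a_I)\,t_{|J|}(a_J)\qquad(n\ge2),
\end{equation}
where $a_I$ is the list of the $a_i$ with $i\in I$, in increasing order of indices. For instance,
\[
t_2=a_1a_2,\qquad t_3=(a_1a_2)a_3+(a_1a_3)a_2+a_1(a_2a_3).
\]
An algebra $A$ \emph{satisfies} $f=0$, or $f$ \emph{vanishes} on $A$, if $f(a_1,\dots,a_n)=0$ for all $a_1,\dots,a_n\in A$.

What does the identity $t_d=0$ say about a commutative algebra? If the algebra is associative, all monomials in $a_1,\dots,a_d$ coincide, $t_d$ is a nonzero multiple of $a_1\cdots a_d$, and the identity says that all products of $d$ factors vanish. Without associativity, $t_d$ is still a symmetric operation, so $t_d=0$ is equivalent to the one-variable identity $t_d(a,\dots,a)=0$ (Lemma~\ref{lem:basic}). For $d=2,3,4$ this reads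
\[
a^2=0,\qquad aa^2=0,\qquad 4\,a(aa^2)+a^2a^2=0.
\]
So $t_d=0$ is a condition on the powers of a single element, and one asks what it implies for products of different elements. Call an algebra \emph{nilpotent} if, for some $M$, all products of more than $M$ factors vanish, whatever the bracketing. Nilpotence is too much to expect: Example~\ref{ex:C} is a commutative algebra that satisfies $t_3=0$ and is not nilpotent. The weaker conclusion that a single monomial vanishes is the subject of the following question, posed in \cite{Dotsenko}.

\begin{quote}
\emph{Let $d\ge1$. Is there a multilinear monomial $m(a_1,\dots,a_N)$ that vanishes on every commutative algebra over $F$ satisfying $t_d=0$?}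
\end{quote}

For $d=1$ and $d=2$ the operation $t_d$ is itself a monomial. For $d=3$ there is a known result, quoted in \cite{Dotsenko} and established by computer-assisted methods: every commutative algebra over a field of characteristic zero that satisfies $t_3=0$ also satisfies
\begin{equation}\label{eq:known}
((((a_1a_2)(a_3a_4))(a_5a_6))(a_7a_8))a_9=0 .
\end{equation}
These three cases and the associative case suggest a positive answer for all $d$. The answer is negative.

\begin{theorem}\label{thm:main}
There is a commutative algebra $B$ over $F$ such that
\begin{enumerate}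
\item[(i)] $t_n(b_1,\dots,b_n)=0$ for all $n\ge4$ and all $b_1,\dots,b_n\in B$;
\item[(ii)] for every $N\ge1$, no multilinear monomial $m(a_1,\dots,a_N)$ vanishes on $B$.
\end{enumerate}
Hence for every $d\ge4$ the identity $t_d=0$ implies the vanishing of no multilinear monomial; not even the whole system $\{t_n=0\}_{n\ge4}$ does.
\end{theorem}

\begin{corollary}\label{cor:class}
For $d\ge1$, the identity $t_d=0$ forces some multilinear monomial to vanish if and only if $d\le3$.
\end{corollary}

\begin{proof}
For $d=1$ take $a_1$, for $d=2$ take $a_1a_2$, and for $d=3$ take the monomial in \eqref{eq:known}. For $d\ge4$ apply Theorem~\ref{thm:main}.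
\end{proof}

The result \eqref{eq:known} is not reproved here, and no other proof in this paper uses it.

The proof of Theorem~\ref{thm:main} rests on one change of viewpoint and one device. The generating series of the elements $t_n(a,\dots,a)/n!$ is the formal inverse of the quadratic map $s\mapsto s-\frac12s^2$, so (i) says that this inverse is a polynomial of degree at most $3$ (Section~\ref{sec:reform}). The device is to let some coordinates of the algebra be odd elements of a Grassmann algebra. The square of such an element is zero, and this cuts off series that would otherwise be infinite; yet arbitrarily long products of \emph{different} odd elements are nonzero, and this keeps multilinear monomials alive (Section~\ref{sec:odd}). Parts (i) and (ii) are proved in Sections~\ref{sec:B} and~\ref{sec:nonzero}. Proposition~\ref{prop:fd} and Proposition~\ref{prop:engel} show that two natural extra hypotheses, nilpotence in finite dimension and an Engel identity, do not restore a positive answer.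

\section{Reformulating the hypothesis and the conclusion}\label{sec:reform}

\subsection{The operations $t_n$ and the inverse of a quadratic map}

For an element $a$ of a commutative algebra put
\[
T_n(a)=\frac1{n!}\,t_n(a,\dots,a).
\]

\begin{lemma}\label{lem:basic}
Let $A$ be a commutative algebra.
\begin{enumerate}
\item[(a)] The operation $t_n$ is multilinear and symmetric in its arguments.
\item[(b)] $T_1(a)=a$, and $T_n(a)=\frac12\sum_{i=1}^{n-1}T_i(a)\,T_{n-i}(a)$ for $n\ge2$.
\item[(c)] If $T_n(a)=0$ for all $a\in A$, then $A$ satisfies $t_n=0$.
\end{enumerate}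
\end{lemma}

\begin{proof}
(a) Multilinearity follows from \eqref{eq:def} by induction. For symmetry, assume that $t_k$ is symmetric for $k<n$. Then, by commutativity, the term $t_{|I|}(a_I)\,t_{|J|}(a_J)$ depends only on the unordered pair of sets $\{I,J\}$. The condition $1\in I$ selects one ordering of each pair, so $t_n$ is a sum over all unordered partitions of $\{1,\dots,n\}$ into two nonempty parts, and a permutation of the arguments permutes the terms.

(b) The sum over unordered partitions is half the sum over ordered pairs $(I,J)$, and there are $\binom ni$ ordered pairs with $|I|=i$. Hence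
\[
t_n(a,\dots,a)=\frac12\sum_{i=1}^{n-1}\binom ni\,t_i(a,\dots,a)\,t_{n-i}(a,\dots,a).
\]
Divide by $n!$.

(c) This is polarization. For $U\subseteq\{1,\dots,n\}$ let $\sigma_U=\sum_{i\in U}a_i$. Expand $\sum_U(-1)^{n-|U|}t_n(\sigma_U,\dots,\sigma_U)$ by multilinearity. The term $t_n(a_{i_1},\dots,a_{i_n})$ has coefficient $\sum_{U\supseteq\{i_1,\dots,i_n\}}(-1)^{n-|U|}$, which is $1$ if $\{i_1,\dots,i_n\}=\{1,\dots,n\}$ and $0$ otherwise. By symmetry the sum equals $n!\,t_n(a_1,\dots,a_n)$, and by hypothesis it is zero.
\end{proof}

Part (b) gives $T_2(a)=\frac12a^2$, $T_3(a)=T_1(a)T_2(a)=\frac12aa^2$ and $T_4(a)=T_1(a)T_3(a)+\frac12T_2(a)^2=\frac12a(aa^2)+\frac18a^2a^2$. These are the one-variable identities listed in Section~\ref{sec:intro}.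

A recursion of the form (b) is a quadratic equation for a generating series. Let $A[[\lambda]]$ be the space of formal power series with coefficients in $A$, with the product $(\sum a_i\lambda^i)(\sum b_j\lambda^j)=\sum a_ib_j\lambda^{i+j}$. It is again a commutative algebra.

\begin{lemma}\label{lem:inverse}
Let $A$ be a commutative algebra and $w\in\lambda A[[\lambda]]$. Then $T(w)=\sum_{n\ge1}T_n(w)$ is a well-defined element of $\lambda A[[\lambda]]$, and it is the unique solution $s\in\lambda A[[\lambda]]$ of
\begin{equation}\label{eq:fixed}
s=w+\tfrac12s^2 .
\end{equation}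
\end{lemma}

\begin{proof}
Since $T_n(w)\in\lambda^nA[[\lambda]]$, each coefficient of $T(w)$ is a finite sum, and the square of $T(w)$ may be expanded term by term. By Lemma~\ref{lem:basic}(b),
\[
\tfrac12T(w)^2=\sum_{n\ge2}\ \tfrac12\sum_{i=1}^{n-1}T_i(w)T_{n-i}(w)=\sum_{n\ge2}T_n(w)=T(w)-w .
\]
If $s,s'\in\lambda A[[\lambda]]$ are two solutions, commutativity gives $s-s'=\frac12(s^2-s'^2)=\frac12(s+s')(s-s')$. Since $s+s'\in\lambda A[[\lambda]]$, the relation $s-s'\in\lambda^kA[[\lambda]]$ implies $s-s'\in\lambda^{k+1}A[[\lambda]]$. Hence $s=s'$.
\end{proof}

For $b\in A$ we have $T(\lambda b)=\sum_n\lambda^nT_n(b)$. For example, if $A=F$ and $b=1$, then $T(\lambda)=1-\sqrt{1-2\lambda}=\lambda+\frac12\lambda^2+\frac12\lambda^3+\frac58\lambda^4+\cdots$, in agreement with $\frac{3}{3!}=\frac12$ and $\frac{15}{4!}=\frac58$. In general, Lemmas~\ref{lem:basic}(c) and~\ref{lem:inverse} give the criterion that we use: \emph{$A$ satisfies $t_n=0$ for all $n\ge d$ if and only if, for every $b\in A$, the solution of $s=\lambda b+\frac12s^2$ in $\lambda A[[\lambda]]$ is a polynomial in $\lambda$ of degree less than $d$.}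

\subsection{Vanishing monomials and solvability}

Put $A^{(0)}=A$ and let $A^{(k+1)}=A^{(k)}A^{(k)}$ be the span of all products of two elements of $A^{(k)}$. The algebra $A$ is \emph{solvable} if $A^{(k)}=0$ for some $k$, and the least such $k$ is its \emph{solvability index}. The \emph{height} of a monomial is $0$ for a variable, and the height of $m'm''$ is one more than the larger of the heights of $m'$ and $m''$. The \emph{complete monomial} $c_k$ of height $k$ is a variable for $k=0$ and a product of two copies of $c_{k-1}$ in disjoint variables for $k\ge1$. It has degree $2^k$, and by induction its values span $A^{(k)}$.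

\begin{lemma}\label{lem:solv}
If a multilinear monomial of height at most $k$ vanishes on $A$, then $A^{(k)}=0$. Thus some multilinear monomial vanishes on $A$ if and only if $A$ is solvable.
\end{lemma}

\begin{proof}
We show by induction on $k$ that $c_k$ is obtained from any monomial $m$ of height at most $k$ by substituting monomials for its variables. If $m$ is a variable, substitute $c_k$. If $m=m'm''$, both factors have height at most $k-1$, so each can be turned into a copy of $c_{k-1}$, and then $m$ becomes $c_k$. Hence every value of $c_k$ is a value of $m$, which proves the first claim. Conversely, if $A^{(k)}=0$, then $c_k$ vanishes on $A$.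
\end{proof}

The question therefore asks whether $t_d=0$ implies solvability of bounded index. To refute it for $d\ge4$ we look for a non-solvable algebra in which the inverse of $s\mapsto s-\frac12s^2$ is a cubic polynomial.

\section{Odd coordinates}\label{sec:odd}

\subsection{Grassmann envelopes}

Let $G$ be the Grassmann (exterior) algebra on generators $e_1,e_2,\dots$: the associative unital algebra with relations $e_ie_j=-e_je_i$. The products $e_{i_1}\cdots e_{i_k}$ with $i_1<\dots<i_k$ and $k\ge0$ form a basis; those of even length span $G_0$, those of odd length span $G_1$, and $G_iG_j\subseteq G_{i+j}$ with indices modulo $2$. Elements of $G_0$ are \emph{even}, elements of $G_1$ are \emph{odd}. We use three facts.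
\begin{enumerate}
\item[(G1)] Even elements are central.
\item[(G2)] Odd elements anticommute; in particular an odd element has square zero.
\item[(G3)] A product of distinct generators is nonzero.
\end{enumerate}
Facts (G1) and (G2) are bilinear commutation rules, so they remain true in $G[[\lambda]]$ for the even series $G_0[[\lambda]]$ and the odd series $G_1[[\lambda]]$.

Let $S=S_0\oplus S_1$ be an algebra with $S_iS_j\subseteq S_{i+j}$ that is \emph{supercommutative}: $uv=(-1)^{ij}vu$ for $u\in S_i$, $v\in S_j$. Its \emph{Grassmann envelope} is
\[
\Gamma(S)=(S_0\otimes G_0)\oplus(S_1\otimes G_1),\qquad (u\otimes g)(v\otimes g')=uv\otimes gg' .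
\]
The envelope is a commutative algebra: exchanging the two factors produces the sign $(-1)^{ij}$ in $S$ and the same sign in $G$.

Each $S$ below has a finite basis of even and odd elements, all with square zero, and is given by a table; products that do not follow from the table by supercommutativity are zero. An element of $\Gamma(S)$ is written $b=\sum_h h\otimes g_h$, the sum over the basis, where the coordinate $g_h\in G$ has the parity of $h$. By commutativity of the envelope,
\begin{equation}\label{eq:square}
\tfrac12b^2=\sum_{\{h,h'\},\ h\neq h'}hh'\otimes g_hg_{h'} ,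
\end{equation}
one term for each unordered pair of basis elements. An element of $\Gamma(S)[[\lambda]]$ has coordinates in $G_0[[\lambda]]$ and $G_1[[\lambda]]$, and \eqref{eq:square} holds for it. We mark the coordinates of $T(\lambda b)$ with hats.

\subsection{The smallest example}

\begin{example}\label{ex:C}
Let $S$ have even basis element $p$, odd basis elements $x,y$, and table $xy=p$, $py=x$. Let $C=\Gamma(S)$ and write $b=p\otimes\alpha+x\otimes\xi+y\otimes\eta$ as $(\alpha;\xi,\eta)$. By \eqref{eq:square}, $\frac12b^2=(\xi\eta;\alpha\eta,0)$, so by Lemma~\ref{lem:inverse} the coordinates of $T(\lambda b)$ satisfy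
\[
\hat\alpha=\lambda\alpha+\hat\xi\hat\eta,\qquad\hat\xi=\lambda\xi+\hat\alpha\hat\eta,\qquad\hat\eta=\lambda\eta .
\]
The first two equations feed into each other, and each pass through the loop costs a factor $\hat\eta$. Since $\hat\eta^2=0$, the loop can be passed only once: multiplying each of the two equations by $\hat\eta$ gives $\hat\alpha\hat\eta=\lambda\alpha\hat\eta$ and $\hat\xi\hat\eta=\lambda\xi\hat\eta$, whence
\begin{equation}\label{eq:loop}
\hat\alpha=\lambda\alpha+\lambda\xi\hat\eta,\qquad\hat\xi=\lambda\xi+\lambda\alpha\hat\eta .
\end{equation}
With $\hat\eta=\lambda\eta$ these have degree at most $2$, so $C$ satisfies $t_n=0$ for all $n\ge3$. On the other hand, multiplying $p\otimes1$ successively by $y\otimes e_1,\dots,y\otimes e_k$ gives $x\otimes e_1\cdots e_k$ or $p\otimes e_1\cdots e_k$ according to the parity of $k$. This is nonzero by (G3), so $C$ is not nilpotent.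
\end{example}

Example~\ref{ex:C} shows the whole mechanism. The identity $t_n=0$ is tested on one element $b$, which supplies the same odd coordinate $\eta$ at each use; a multilinear monomial is tested on different elements, which supply different generators.

The example also shows what is missing. The element $y$ is not a product in $S$. So every element of $C^{(1)}$ has $\eta=0$, two such elements have product zero, and $C^{(2)}=0$: the monomial $(a_1a_2)(a_3a_4)$ vanishes on $C$, as is consistent with \eqref{eq:known}. To keep all monomials alive, every basis element of $S$ should be a product of two basis elements. The difficulty is that making $y$ a product creates a new loop, through $\hat\eta$ itself.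

\begin{example}\label{ex:naive}
Add the product $px=y$ to the table of Example~\ref{ex:C}. The third equation becomes $\hat\eta=\lambda\eta+\hat\alpha\hat\xi$, and \eqref{eq:loop} still holds, because its derivation used only that $\hat\eta$ is odd. By (G2),
\[
\hat\alpha\hat\xi=\lambda^2(\alpha+\xi\hat\eta)(\xi+\alpha\hat\eta)=\lambda^2\alpha\xi+\lambda^2\alpha^2\hat\eta ,
\]
so $(1-\lambda^2\alpha^2)\hat\eta=\lambda\eta+\lambda^2\alpha\xi$. For $\alpha=1$, $\eta=e_1$, $\xi=e_2$ we get $\hat\eta=(\lambda e_1+\lambda^2e_2)\sum_k\lambda^{2k}$, and $T_n(b)\neq0$ for every $n$.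
\end{example}

The new loop costs the even factor $\alpha^2$, which need not be nilpotent. The remedy is cancellation. Take a second copy $(q;z,y)$ of Example~\ref{ex:C} that shares the element $y$ and has opposite signs, and produce $y$ by the two mixed products $pz$ and $qx$. The term $\alpha^2\hat\eta$ is then replaced by $-\alpha\beta\hat\eta+\alpha\beta\hat\eta=0$.

\section{The algebra $B$ and the identities $t_n=0$}\label{sec:B}

\begin{definition}\label{def:B}
Let $S$ be the supercommutative algebra with even basis elements $p,q$, odd basis elements $x,y,z$, and table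
\begin{equation}\label{eq:table}
xy=p,\qquad yz=-q,\qquad py=x,\qquad pz=y,\qquad qx=y,\qquad qy=-z .
\end{equation}
Let $B=\Gamma(S)$. The element $p\otimes\alpha+q\otimes\beta+x\otimes\xi+y\otimes\eta+z\otimes\zeta$ is written $(\alpha,\beta;\xi,\eta,\zeta)$, with $\alpha,\beta\in G_0$ and $\xi,\eta,\zeta\in G_1$.
\end{definition}

In coordinates, the product of $b=(\alpha,\beta;\xi,\eta,\zeta)$ and $b'=(\alpha',\beta';\xi',\eta',\zeta')$ is
\begin{multline}\label{eq:product}
bb'=\bigl(\xi\eta'+\xi'\eta,\ -\eta\zeta'-\eta'\zeta;\\
\alpha\eta'+\alpha'\eta,\ \alpha\zeta'+\alpha'\zeta+\beta\xi'+\beta'\xi,\ -\beta\eta'-\beta'\eta\bigr),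
\end{multline}
which can be taken as a definition of $B$ on the space $G_0^2\oplus G_1^3$, and
\begin{equation}\label{eq:halfsquare}
\tfrac12b^2=(\xi\eta,\ -\eta\zeta;\ \alpha\eta,\ \alpha\zeta+\beta\xi,\ -\beta\eta).
\end{equation}

\begin{proposition}\label{prop:T}
Let $b=(\alpha,\beta;\xi,\eta,\zeta)\in B$ and $\kappa=\alpha\zeta+\beta\xi\in G_1$. Then
\[
T_3(b)=(\alpha\xi\zeta,\ -\beta\xi\zeta;\ \alpha\kappa,\ 0,\ -\beta\kappa),\qquad T_n(b)=0\quad(n\ge4).
\]
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:inverse} and \eqref{eq:halfsquare}, the coordinates of $T(\lambda b)=\sum_n\lambda^nT_n(b)$ satisfy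
\begin{align}
\hat\alpha&=\lambda\alpha+\hat\xi\hat\eta, & \hat\beta&=\lambda\beta-\hat\eta\hat\zeta,\label{eq:s1}\\
\hat\xi&=\lambda\xi+\hat\alpha\hat\eta, & \hat\zeta&=\lambda\zeta-\hat\beta\hat\eta,\label{eq:s2}\\
\hat\eta&=\lambda\eta+\hat\alpha\hat\zeta+\hat\beta\hat\xi .\label{eq:s3}
\end{align}
We solve this system in two steps.

\emph{Step 1: four coordinates in terms of $\hat\eta$.} Multiply the equations \eqref{eq:s1} by $\hat\eta$. The terms $\hat\xi\hat\eta\hat\eta$ and $\hat\eta\hat\zeta\hat\eta=-\hat\eta\hat\eta\hat\zeta$ vanish by (G2), so
\begin{equation}\label{eq:abeta}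
\hat\alpha\hat\eta=\lambda\alpha\hat\eta,\qquad\hat\beta\hat\eta=\lambda\beta\hat\eta .
\end{equation}
Substituting in \eqref{eq:s2} gives
\begin{equation}\label{eq:xz}
\hat\xi=\lambda\xi+\lambda\alpha\hat\eta,\qquad\hat\zeta=\lambda\zeta-\lambda\beta\hat\eta .
\end{equation}
Using $\hat\eta^2=0$ again, we get $\hat\xi\hat\eta=\lambda\xi\hat\eta$ and $\hat\eta\hat\zeta=\lambda\hat\eta\zeta$, so \eqref{eq:s1} becomes
\begin{equation}\label{eq:ab}
\hat\alpha=\lambda\alpha+\lambda\xi\hat\eta,\qquad\hat\beta=\lambda\beta-\lambda\hat\eta\zeta .
\end{equation}

\emph{Step 2: the loop through $\hat\eta$ cancels.} Apply \eqref{eq:xz}, then \eqref{eq:abeta} and \eqref{eq:ab}: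
\begin{align*}
\hat\alpha\hat\zeta&=\lambda\hat\alpha\zeta-\lambda\beta\hat\alpha\hat\eta=\lambda^2\bigl(\alpha\zeta+\xi\hat\eta\zeta-\alpha\beta\hat\eta\bigr),\\
\hat\beta\hat\xi&=\lambda\hat\beta\xi+\lambda\alpha\hat\beta\hat\eta=\lambda^2\bigl(\beta\xi-\hat\eta\zeta\xi+\alpha\beta\hat\eta\bigr).
\end{align*}
In the sum the terms $\mp\alpha\beta\hat\eta$ cancel. The terms $\xi\hat\eta\zeta$ and $-\hat\eta\zeta\xi$ cancel too, because $\hat\eta\zeta$ is even and commutes with $\xi$. Hence \eqref{eq:s3} gives
\[
\hat\eta=\lambda\eta+\lambda^2\kappa .
\]

Insert this in \eqref{eq:xz} and \eqref{eq:ab}. Since $\xi\kappa=\alpha\xi\zeta+\beta\xi^2=\alpha\xi\zeta$ and $\kappa\zeta=\alpha\zeta^2+\beta\xi\zeta=\beta\xi\zeta$,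
\begin{align*}
\hat\alpha&=\lambda\alpha+\lambda^2\xi\eta+\lambda^3\alpha\xi\zeta, & \hat\beta&=\lambda\beta-\lambda^2\eta\zeta-\lambda^3\beta\xi\zeta,\\
\hat\xi&=\lambda\xi+\lambda^2\alpha\eta+\lambda^3\alpha\kappa, & \hat\zeta&=\lambda\zeta-\lambda^2\beta\eta-\lambda^3\beta\kappa .
\end{align*}
All five coordinates have degree at most $3$, and the coefficients of $\lambda^3$ are as claimed.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(i)]
Combine Proposition~\ref{prop:T} with Lemma~\ref{lem:basic}(c).
\end{proof}

The algebra $B$ does not satisfy $t_3=0$: for $\alpha=1$, $\xi=e_1$, $\zeta=e_2$ the first coordinate of $T_3(b)$ is $e_1e_2$.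

\begin{remark}[the signs]\label{rem:signs}
Each minus sign in \eqref{eq:table} produces one of the two cancellations in Step~2. With $qy=+z$ instead of $qy=-z$, the same computation gives $\hat\eta=\lambda\eta+\lambda^2\kappa+2\lambda^2\alpha\beta\hat\eta$, and for $b=(1,1;0,e_1,0)$ the series $\hat\eta=\lambda e_1\sum_k(2\lambda^2)^k$ is infinite. With $yz=+q$ instead of $yz=-q$, it gives $\hat\eta=\lambda\eta+\lambda^2\kappa+2\lambda^2\xi\hat\eta\zeta$. Substituting this formula into its last term and using $\xi\kappa\zeta=0$ and $\xi^2=0$, we find $\hat\eta=\lambda\eta+\lambda^2\kappa+2\lambda^3\xi\eta\zeta$. Then $\hat\xi=\lambda\xi+\lambda\alpha\hat\eta$ contains the term $2\lambda^4\alpha\xi\eta\zeta$, and $t_4=0$ fails.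
\end{remark}

\begin{remark}[the odd coordinates]\label{rem:even}
The table alone does not give (i). Read \eqref{eq:table} as the table of an ordinary five-dimensional commutative algebra, and let $u=p+x$ and $b=y+u$. Then $y^2=0$, $u^2=0$ and $yu=u$. So $T_2(b)=\frac12b^2=u$, and by induction Lemma~\ref{lem:basic}(b) gives $T_n(b)=bu=u\neq0$ for all $n\ge3$, the remaining terms being multiples of $u^2$.
\end{remark}

\section{No monomial vanishes on $B$}\label{sec:nonzero}

Each of the five basis elements of $S$ is, up to sign, a product of two basis elements:
\begin{equation}\label{eq:split}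
p=xy,\qquad q=-yz,\qquad x=py,\qquad y=pz,\qquad z=-qy .
\end{equation}
Given a monomial, we label it by a basis element and pass labels down to its factors by \eqref{eq:split} until every variable has a label. For $m=(a_1a_2)(a_3a_4)$ and the label $y$, the two factors receive $p$ and $z$, and the variables receive $x,y,q,y$. Attaching distinct generators, we get
\begin{multline*}
\bigl((x\otimes e_2)(y\otimes e_4)\bigr)\bigl((q\otimes e_5e_6)(y\otimes e_8)\bigr)\\
=(p\otimes e_2e_4)(-z\otimes e_5e_6e_8)=-y\otimes e_2e_4e_5e_6e_8\neq0 .
\end{multline*}

\begin{lemma}\label{lem:label}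
Let $m(a_1,\dots,a_N)$ be a multilinear monomial and $h\in\{p,q,x,y,z\}$. There are $h_1,\dots,h_N\in\{p,q,x,y,z\}$ such that, whenever $g_1,\dots,g_N\in G$ and each $g_j$ has the parity of $h_j$,
\[
m(h_1\otimes g_1,\dots,h_N\otimes g_N)=\pm\,h\otimes g_1\cdots g_N .
\]
\end{lemma}

\begin{proof}
Induct on $N$. For $N=1$ take $h_1=h$. For $N>1$ write $m=m'm''$, where $m'$ involves the variables $a_i$ with $i\in I$ and $m''$ those with $i\in J$. By \eqref{eq:split} choose $h',h''$ with $h'h''=\pm h$. The induction hypothesis for $(m',h')$ and $(m'',h'')$ provides labels $h_i$ for $i\in I$ and for $i\in J$, and the values of $m'$ and $m''$ are $\pm h'\otimes\prod_{i\in I}g_i$ and $\pm h''\otimes\prod_{i\in J}g_i$. Their product is $\pm h\otimes\prod_{i\in I}g_i\prod_{i\in J}g_i$. By (G1) and (G2), reordering the even or odd factors $g_i$ changes at most the sign.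
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(ii)]
Take any $h$ and the labels $h_1,\dots,h_N$ of Lemma~\ref{lem:label}. Put
\begin{equation}\label{eq:gj}
g_j=e_{2j}\ \text{ if $h_j$ is odd},\qquad g_j=e_{2j-1}e_{2j}\ \text{ if $h_j$ is even}.
\end{equation}
Then $g_1\cdots g_N$ is a product of distinct generators, nonzero by (G3), so $m(h_1\otimes g_1,\dots,h_N\otimes g_N)\neq0$. This completes the proof of Theorem~\ref{thm:main}.
\end{proof}

\begin{remark}[the characteristic]\label{rem:char}
Characteristic zero entered through division by $n!$ in Lemma~\ref{lem:basic}, and it is a hypothesis of \eqref{eq:known}. Properties (i) and (ii) of $B$ do not depend on it. The elements $h\otimes g$, with $g$ in the standard basis of $G$, form a basis of $B$ with integer structure constants. The values of $t_n$ on this basis have integer coordinates, which are zero for $n\ge4$ by the case $F=\mathbb Q$; hence $t_n=0$ holds over any field by multilinearity. The proof of (ii) uses no division.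
\end{remark}

The algebra $B$ is infinite-dimensional, and the proof of (ii) uses more generators as $N$ grows. Restricting the number of generators yields nilpotent algebras. Each of them kills some monomial, but no monomial is killed by all of them.

\begin{proposition}\label{prop:fd}
For $M\ge1$ let $I_M\subset G$ be the span of the nonempty products of $e_1,\dots,e_M$, and let $B_M\subset B$ be the set of elements all of whose coordinates lie in $I_M$. Then $B_M$ is a finite-dimensional nilpotent subalgebra of $B$, it satisfies $t_n=0$ for all $n\ge4$, and no multilinear monomial of degree $N\le M/2$ vanishes on it. Hence the solvability index is unbounded among finite-dimensional nilpotent commutative algebras satisfying $t_n=0$ for all $n\ge4$.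
\end{proposition}

\begin{proof}
The space $I_M$ is finite-dimensional and closed under multiplication, and $I_M^{M+1}=0$ because a product of $M+1$ generators among $e_1,\dots,e_M$ repeats one of them. By \eqref{eq:product}, each coordinate of $bb'$ is a signed sum of products of a coordinate of $b$ and a coordinate of $b'$. So $B_M$ is a subalgebra, and by induction on $k$ all coordinates of a product of $k$ elements of $B_M$, in any bracketing, lie in $I_M^k$. Thus products of more than $M$ factors vanish. The identities $t_n=0$ are inherited from $B$. If $2N\le M$, the elements $h_j\otimes g_j$ given by \eqref{eq:gj} lie in $B_M$, so no monomial of degree $N$ vanishes on $B_M$. Applied to $c_k$, of degree $2^k$, this gives $B_M^{(k)}\neq0$ whenever $M\ge2^{k+1}$.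
\end{proof}

\section{An Engel identity}\label{sec:engel}

For $b\in B$ let $L_b$ be the operator $a\mapsto ba$. An identity $L_b^k=0$, required for all $b$, is called an \emph{Engel identity}. It is a natural condition to add to $t_d=0$, since it constrains the action of $b$ on the whole algebra rather than the powers of $b$ alone. The idea of the next proof is to differentiate the relation $T(u-\frac12u^2)=u$ at $u=\lambda b$. The derivative of $u\mapsto u-\frac12u^2$ is $1-\lambda L_b$, and the derivative of $T$ is a polynomial in $\lambda$; so $1-\lambda L_b$ has a polynomial inverse. A parameter $\varepsilon$ with $\varepsilon^2=0$ performs the differentiation.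

\begin{proposition}\label{prop:engel}
The algebra $B$ satisfies $L_b^5=0$ for all $b\in B$. Hence the identities $t_n=0$ $(n\ge4)$ together with $((((ab)b)b)b)b=0$ imply the vanishing of no multilinear monomial.
\end{proposition}

\begin{proof}
Let $A=B\otimes F[\varepsilon]/(\varepsilon^2)=B\oplus\varepsilon B$. A value of $t_n$ on $A[[\lambda]]$ is computed by expanding each argument in powers of $\lambda$ and $\varepsilon$, and each coefficient is a finite sum of values of $t_n$ on $B$. So $A[[\lambda]]$ satisfies $t_n=0$ for $n\ge4$.

Let $b,v\in B$, and put $u=\lambda b+\varepsilon\lambda v$ and $w=u-\frac12u^2$. Both lie in $\lambda A[[\lambda]]$, and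
\[
w=w_0+\varepsilon w_1,\qquad w_0=\lambda b-\tfrac12\lambda^2b^2,\qquad w_1=\lambda(1-\lambda L_b)v .
\]
Since $u=w+\frac12u^2$, the uniqueness in Lemma~\ref{lem:inverse} gives
\[
u=T(w)=w+\tfrac12t_2(w,w)+\tfrac16t_3(w,w,w).
\]
Compare the coefficients of $\varepsilon$, using that $t_2$ and $t_3$ are symmetric and multilinear: $\lambda v=P(\lambda)w_1$, where
\[
P(\lambda)=1+t_2(w_0,\,\cdot\,)+\tfrac12t_3(w_0,w_0,\,\cdot\,).
\]
As $w_0$ has degree at most $2$ in $\lambda$, $P(\lambda)$ is a polynomial of degree at most $4$ with coefficients in $\operatorname{End}(B)$. Cancel $\lambda$; since $v$ is arbitrary, $P(\lambda)(1-\lambda L_b)=1$. Multiplying on the right by $\sum_n\lambda^nL_b^n$ in $\operatorname{End}(B)[[\lambda]]$ gives $P(\lambda)=\sum_{n\ge0}\lambda^nL_b^n$. The coefficient of $\lambda^5$ is $L_b^5=0$. The second statement follows from Theorem~\ref{thm:main}, because $L_b^5(a)=((((ab)b)b)b)b$.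
\end{proof}

\begin{remark}\label{rem:engel}
The proof used only that $B$ is commutative and satisfies $t_n=0$ for all $n\ge4$, so $L_b^5=0$ is a consequence of these identities. In $B$ the coefficient of $\lambda^4$ vanishes as well. It equals $L_b^4=\frac12t_3(s,s,\,\cdot\,)$ with $s=\frac12b^2$, and $\frac12t_3(s,s,v)$ is the part of $T_3(s+v)$ that is linear in $v$. By Proposition~\ref{prop:T}, each coordinate of $T_3$ is a signed sum of products of three coordinates in the slots $p,q,x,z$, so each term of the linear part has two factors taken from the coordinates of $s$ in these slots. By \eqref{eq:halfsquare} these are $\xi\eta$, $-\eta\zeta$, $\alpha\eta$, $-\beta\eta$. Each contains the factor $\eta$, and $\eta^2=0$; hence $L_b^4=0$ on $B$.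
\end{remark}

\begin{thebibliography}{9}

\bibitem{Dotsenko}
Vladimir Dotsenko, \emph{Nilpotence, weak nilpotence, and the nil property in the nonassociative world: computations and conjectures}, arXiv:2306.11362 (2023).

\end{thebibliography}
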